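\title{Monochromatic trees in graphs of minimum degree near $3n/4$:\\ a constant error term does not suffice}

\begin{abstract}
Let $T$ be a tree whose bipartition classes have sizes $t_1\ge t_2\ge 2$, and let $N(T)=\max\{t_1+2t_2,2t_1\}-1$. We consider the question of whether, for every $\Delta$, there is a constant $C_\Delta$ such that whenever $\Delta(T)\le\Delta$, every blue/red coloring of every graph $G$ with $N(T)$ vertices and minimum degree at least $\lfloor 3|G|/4\rfloor+C_\Delta$ contains a monochromatic copy of $T$. We show that such a constant exists if and only if $\Delta\le 2$. For $\Delta\ge3$ the additive term must grow at least like a constant times $\log|G|$ along an infinite sequence of values of $|G|$. In our examples a monochromatic copy of $T$ would cut $T$ almost exactly in half along few edges. The trees are built so that the sizes of their subtrees are close to powers of $3$, and half of $3^h$ is not a short signed sum of powers of $3$. The construction reaches every limiting ratio $t_1/t_2$ in $[2,\Delta-1]$, and it survives the addition of a small linear number of vertices to $G$.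
\end{abstract}

\section{The question and the results}\label{sec:intro}

A graph $G$ is \emph{Ramsey for} a graph $H$ if every coloring of the edges of $G$ with blue and red contains a monochromatic copy of $H$, that is, a subgraph isomorphic to $H$ (not necessarily induced) whose edges all have the same color. We write $|G|$ for the number of vertices, $\delta(G)$ for the minimum degree and $\Delta(G)$ for the maximum degree of $G$. A tree $T$ is connected and bipartite, so its vertex set splits in exactly one way into two classes with every edge joining the two classes. These are the \emph{parts} of $T$. Their sizes are denoted by $t_1\ge t_2$, and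
\[
N(T)=\max\{t_1+2t_2,\,2t_1\}-1 .
\]
Two simple colorings tell us what a graph needs in order to be Ramsey for $T$.

\emph{The number of vertices.} Split the vertices of a complete graph into sets $X$ and $Y$, color the edges inside $X$ and inside $Y$ blue, and color the edges between $X$ and $Y$ red. A blue copy of $T$ needs $t_1+t_2$ vertices in one of the two sets, and a red copy places one part of $T$ in $X$ and the other in $Y$. If $|X|=t_1+t_2-1$ and $|Y|=t_2-1$, then neither part fits into $Y$; if $|X|=|Y|=t_1-1$, then the larger part fits nowhere. In both cases there is no monochromatic $T$. The first coloring has $t_1+2t_2-2$ vertices and the second has $2t_1-2$, so no graph with fewer than $N(T)$ vertices is Ramsey for $T$.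

\emph{The minimum degree.} Take $n=N(T)$ vertices and split them into four classes whose sizes differ by at most one and satisfy $|X_1|\ge|Y_2|\ge|Y_1|\ge|X_2|$. Join all pairs of vertices except those between $X_1$ and $Y_2$ and those between $X_2$ and $Y_1$. The minimum degree is $n-1-\lceil n/4\rceil=\lfloor 3n/4\rfloor-1$. Color the edges inside $X_1\cup X_2$ and inside $Y_1\cup Y_2$ blue. The remaining edges join $X_1$ to $Y_1$ or $X_2$ to $Y_2$; color them red. Every monochromatic component lies in the union of a class from $\{X_1,Y_2\}$ and a class from $\{Y_1,X_2\}$, so it has at most $|X_1|+|Y_1|=\lceil n/2\rceil$ vertices, and $\lceil n/2\rceil\le (n+1)/2=\max\{t_1/2+t_2,\,t_1\}<t_1+t_2$. Hence minimum degree $\lfloor 3n/4\rfloor-1$ is not enough for any tree.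

The following question, posed in \cite{KPS}, asks whether for trees of bounded degree these two obstructions are the whole truth up to an additive constant in the degree.

\medskip
\noindent\textbf{Question.} \emph{Is there, for every $\Delta\in\mathbb N$, a constant $C_\Delta$ depending only on $\Delta$ with the following property? If $T$ is a tree with $\Delta(T)\le\Delta$ and parts of sizes $t_1\ge t_2\ge2$, and $G$ is a graph with $|G|=N(T)$ and $\delta(G)\ge\lfloor 3|G|/4\rfloor+C_\Delta$, then $G$ is Ramsey for $T$.}
\medskip

One would guess that the answer is yes. To raise the minimum degree of the four-class example by $C+1$, shrink each class by about $C+1$ vertices and join the freed vertices to everything. These few vertices connect the two red halves $X_1\cup Y_1$ and $X_2\cup Y_2$, and a red tree may now use both halves as long as it crosses through them. Trees are easy to cut: every tree has a vertex whose deletion leaves components with at most half of the vertices each (walk down from a root, always into a subtree with more than half of the vertices, until there is none). For paths the guess is correct.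 For maximum degree $3$ it already fails.

\begin{theorem}\label{thm:main}
Let $C\ge0$ and $h\ge 31C+10$ be integers. There is a tree $T_h$ with $\Delta(T_h)=3$ and parts of sizes $t_1=2\cdot3^h-1$ and $t_2=3^h-1$, so that $N(T_h)=2t_1-1=4\cdot 3^h-3$, and a graph $G$ with $|G|=N(T_h)$ and $\delta(G)=\lfloor3|G|/4\rfloor+C$, such that some blue/red coloring of $G$ has no monochromatic copy of $T_h$.
\end{theorem}

\begin{corollary}\label{cor:log}
For no $\Delta\ge3$ does a constant $C_\Delta$ as in the Question exist. Moreover, if for some $\Delta\ge3$ the property in the Question holds with $C_\Delta$ replaced by $f(|G|)$, then $f(4\cdot3^h-3)>\lfloor (h-10)/31\rfloor$ for all $h\ge10$.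
\end{corollary}

\begin{proof}
The trees $T_h$ satisfy $\Delta(T_h)=3\le\Delta$ and $t_1\ge t_2\ge2$. If $C_\Delta$ existed, Theorem~\ref{thm:main} with $C=\max\{0,\lceil C_\Delta\rceil\}$ would contradict its defining property. For the second statement let $h\ge10$ and $C=\lfloor(h-10)/31\rfloor$, so that $h\ge31C+10$. The graph $G$ of Theorem~\ref{thm:main} has $n=4\cdot3^h-3$ vertices and minimum degree $\lfloor 3n/4\rfloor+C$, and it is not Ramsey for $T_h$. Hence $f(n)>C$.
\end{proof}

Since $h>\log_3(n/4)$ for $n=4\cdot3^h-3$, the additive term must grow at least like a constant times $\log n$ along this sequence. Together with the case of paths we obtain a complete answer.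

\begin{theorem}\label{thm:class}
A constant $C_\Delta$ as in the Question exists if and only if $\Delta\le2$.
\end{theorem}

In Theorem~\ref{thm:main} the ratio $t_1/t_2$ tends to $2$, the value at which the two terms in the definition of $N(T)$ balance, and $|G|$ equals $N(T)$ exactly. Neither coincidence is the cause of the failure.

\begin{theorem}\label{thm:robust}
Let $\Delta\ge3$, $\alpha\in[2,\Delta-1]$, $\varepsilon>0$, and let $C\ge0$ be an integer. There are $\gamma=\gamma(\Delta,C)>0$ and infinitely many trees $T$ with $\Delta(T)\le\Delta$, $t_1\ge2t_2$ and $|t_1/t_2-\alpha|<\varepsilon$ such that for every integer $n$ with $N(T)\le n\le(1+\gamma)N(T)$ there is a graph $G$ with $|G|=n$ and $\delta(G)\ge\lfloor3n/4\rfloor+C$ that is not Ramsey for $T$.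
\end{theorem}

The upper end $\Delta-1$ is the largest possible limiting ratio. Each of the $t_1+t_2-1$ edges of $T$ has exactly one end in the smaller part, so $t_1+t_2-1\le\Delta t_2$, that is,
\begin{equation}\label{eq:ratio}
t_1\le(\Delta-1)t_2+1 .
\end{equation}
We do not claim that an additive term of order $\log|G|$ suffices for $\Delta\ge3$, and we claim nothing about whether a constant suffices for trees whose ratio $t_1/t_2$ stays below $2$ by a fixed amount.

Section~\ref{sec:host} describes the host graph and shows that a red copy of $T$ amounts to a very precise halving of $T$. Section~\ref{sec:trees} builds trees that resist such a halving and works out an example on $33$ vertices. Section~\ref{sec:count} turns the halving problem into arithmetic. Theorems~\ref{thm:main} and~\ref{thm:robust} are proved in Sections~\ref{sec:main} and~\ref{sec:robust}, and Section~\ref{sec:paths} treats paths and completes the proof of Theorem~\ref{thm:class}.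

\section{The host graph}\label{sec:host}

The host graph is the four-class example with shrunken classes. Let $n$ and $C\ge0$ be integers such that
\[
m=\lceil n/4\rceil-1-C\ge1 .
\]
The vertex set of $G(n,C)$ is the disjoint union of $X=X_0\cup X_1\cup X_2$ and $Y=Y_0\cup Y_1\cup Y_2$, where
\[
|X|=\lceil n/2\rceil,\qquad |Y|=\lfloor n/2\rfloor,\qquad |X_1|=|X_2|=|Y_1|=|Y_2|=m .
\]
These sizes are consistent. Indeed, $2\lceil n/4\rceil-2<n/2\le2\lceil n/4\rceil$ gives $2\lceil n/4\rceil-2\le\lfloor n/2\rfloor\le\lceil n/2\rceil\le2\lceil n/4\rceil$, and subtracting $2m=2\lceil n/4\rceil-2-2C$ yields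
\begin{equation}\label{eq:X0}
2C\le|Y_0|\le|X_0|\le 2C+2 .
\end{equation}
All pairs of vertices are adjacent except those between $X_1$ and $Y_2$ and those between $X_2$ and $Y_1$. Edges inside $X$ and inside $Y$ are blue, and edges between $X$ and $Y$ are red. We always consider $G(n,C)$ with this coloring.

A \emph{red embedding} of a tree $T$ is an injective map $\varphi\colon V(T)\to X\cup Y$ that sends edges of $T$ to red edges. We call the two parts of $T$ by the names $L$ and $S$ (in our trees $L$ is the larger part), speak of \emph{$L$-vertices} and \emph{$S$-vertices}, and write $\ell(U)=|U\cap L|$ for $U\subseteq V(T)$.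

\begin{lemma}\label{lem:host}
Let $G=G(n,C)$.
\begin{enumerate}
\item[(a)] $\delta(G)=\lfloor3n/4\rfloor+C$.
\item[(b)] Every blue component has at most $\lceil n/2\rceil$ vertices.
\item[(c)] Let $\varphi$ be a red embedding of a tree $T$ and put $W_i=\varphi^{-1}(X_i\cup Y_i)$ for $i=0,1,2$. Then $\varphi$ maps $L$ into one of $X,Y$ and $S$ into the other; the sets $W_0,W_1,W_2$ partition $V(T)$; no edge of $T$ joins $W_1$ to $W_2$; and
\[
\ell(W_1)\le m,\qquad\ell(W_2)\le m,\qquad\ell(W_0)\le2C+2,\qquad|W_0|\le4C+4 .
\]
\end{enumerate}
\end{lemma}

\begin{proof}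
Vertices of $X_0\cup Y_0$ have degree $n-1$, and every other vertex has degree $n-1-m=n-\lceil n/4\rceil+C=\lfloor3n/4\rfloor+C$. This proves (a). Blue components lie inside $X$ or inside $Y$, which proves (b). For (c), every red edge joins $X$ to $Y$, so $\varphi^{-1}(X)$ and $\varphi^{-1}(Y)$ form a bipartition of $T$, and by uniqueness they are the two parts. An edge of $T$ from $W_1$ to $W_2$ would be mapped to an edge between $X_1$ and $Y_2$ or between $Y_1$ and $X_2$, and there is none. If $\varphi(L)\subseteq X$, then $\varphi$ maps $W_i\cap L$ injectively into $X_i$, and if $\varphi(L)\subseteq Y$, into $Y_i$. The bounds follow from $|X_i|=|Y_i|=m$ for $i=1,2$ and from \eqref{eq:X0}.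
\end{proof}

Part (c) says that a red copy of $T$ is a way of deleting at most $4C+4$ vertices from $T$ and sorting the remaining components into two groups, each with at most $m\approx n/4$ vertices of $L$. How demanding this is depends on $n$. If $t_1\ge2t_2$, then $n=N(T)=2t_1-1$ and $m\approx t_1/2$, so both groups must be nearly full: $\ell(W_1)$ equals $t_1/2$ up to an error of order $C+1$. An approximate halving of the tree is of no use. This is where the condition $t_1\ge2t_2$ enters. If instead $t_1<2t_2$, then $m\approx(t_1+2t_2)/4$ exceeds $t_1/2$ by about $(2t_2-t_1)/4$, and the constraint on $\ell(W_1)$ is correspondingly looser.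

\section{Trees that are hard to halve}\label{sec:trees}

We want a tree in which few cuts cannot separate off half of $L$. Root the tree, and for a vertex $v$ let $D(v)$ be the number of $L$-vertices among $v$ and its descendants. Cutting the edge above $v$ separates off $D(v)$ vertices of $L$, so the values $D(v)$ are the currency in which half of $|L|$ has to be paid. If the tree doubled from level to level, these values would be close to powers of $2$, and half of $2^h$ is the single power $2^{h-1}$. If the tree triples, they are close to powers of $3$, and half of $3^h$ is about $1+3+\dots+3^{h-1}$, which has $h$ terms. A vertex with three children and a parent has degree $4$, so for $\Delta=3$ we triple in two binary steps. Finally, we need $t_1\ge2t_2$, while \eqref{eq:ratio} gives $t_1\le2t_2+1$ for $\Delta=3$; we therefore let the branching take place at $S$-vertices and use $L$-vertices as connectors.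

Fix a rooted tree $F$, the \emph{seed}. For Theorem~\ref{thm:main} the seed is a single vertex; larger seeds serve only to adjust the ratio $t_1/t_2$ in Theorem~\ref{thm:robust}. Let $B_0=F$. Given $B_k$, form $B_{k+1}$ from four new vertices $r,a,r',a'$ and three disjoint copies of $B_k$ with roots $y_1,y_2,y_3$ as in Figure~\ref{fig:tree}: the root $r$ has the single child $a$, the children of $a$ are $y_1$ and $r'$, the single child of $r'$ is $a'$, and the children of $a'$ are $y_2$ and $y_3$. In each of these trees $L$ is the part that contains the root. Then $r,r',y_1,y_2,y_3$ are $L$-vertices of $B_{k+1}$ and $a,a'$ are $S$-vertices, so the vertices in the three copies of $B_k$ keep their types.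

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85,
 Lv/.style={circle,draw,fill=white,inner sep=2pt},
 Sv/.style={circle,draw,fill=black,inner sep=2pt}]
\draw (0,0)--(0,-1)--(-1.8,-2) (0,-1)--(1.2,-2)--(1.2,-3)--(0,-4) (1.2,-3)--(2.4,-4);
\draw (-1.8,-2)--(-2.5,-3.2)--(-1.1,-3.2)--cycle;
\draw (0,-4)--(-0.7,-5.2)--(0.7,-5.2)--cycle;
\draw (2.4,-4)--(1.7,-5.2)--(3.1,-5.2)--cycle;
\node at (-1.8,-2.9) {$B_k$};
\node at (0,-4.9) {$B_k$};
\node at (2.4,-4.9) {$B_k$};
\node[Lv,label=right:{$r:\ \sigma3^{k+1}-1$}] at (0,0) {};
\node[Sv,label=right:{$\ a:\ \sigma3^{k+1}-2$}] at (0,-1) {};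
\node[Lv,label=left:{$y_1:\ \sigma3^{k}-1$}] at (-1.8,-2) {};
\node[Lv,label=right:{$r':\ 2\sigma3^{k}-1$}] at (1.2,-2) {};
\node[Sv,label=right:{$\ a':\ 2\sigma3^{k}-2$}] at (1.2,-3) {};
\node[Lv,label=left:{$y_2$}] at (0,-4) {};
\node[Lv,label=right:{$y_3$}] at (2.4,-4) {};
\end{tikzpicture}
\caption{The tree $B_{k+1}$, built from three copies of $B_k$ (triangles) and four new vertices. White vertices lie in the part $L$ and black vertices in the part $S$. The number next to a vertex $v$ is $D(v)$, the number of $L$-vertices among $v$ and its descendants; $\sigma-1$ is the number of $L$-vertices of the seed $B_0$.}\label{fig:tree}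
\end{figure}

\begin{lemma}\label{lem:tree}
Suppose that the seed $F$ has $\sigma-1$ vertices in $L$ and $\tau-1$ vertices in $S$. Then $B_h$ has $\sigma3^h-1$ vertices in $L$ and $\tau3^h-1$ vertices in $S$. Every vertex $v$ of $B_h$ is of one of the following kinds.
\begin{enumerate}
\item[(i)] $v$ is the root of a copy of $B_k$, $0\le k\le h$, and $D(v)=\sigma3^k-1$.
\item[(ii)] $v$ is the vertex $a'$, $r'$ or $a$ of a copy of $B_{k+1}$, $0\le k<h$, and $D(v)$ is $2\sigma3^k-2$, $2\sigma3^k-1$ or $\sigma3^{k+1}-2$, respectively.
\item[(iii)] $v$ is a non-root vertex of a copy of $F$, and $0\le D(v)\le\sigma-1$.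
\end{enumerate}
\end{lemma}

\begin{proof}
Each step adds two vertices of each type to three copies of $B_k$. So the number $z_k$ of vertices of a given type satisfies $z_{k+1}=3z_k+2$, that is, $z_{k+1}+1=3(z_k+1)$, which gives the two counts and (i). Then $D(a')=D(y_2)+D(y_3)=2\sigma3^k-2$, $D(r')=D(a')+1$, and $D(a)=D(r')+D(y_1)=3\sigma3^k-2$. In case (iii) all descendants of $v$ lie in the same copy of $F$. That the three kinds cover all vertices follows by induction on $h$.
\end{proof}

Let $T_h$ be the tree $B_h$ grown from the one-vertex seed, for which $\sigma=2$ and $\tau=1$, and let $h\ge1$. All $S$-vertices of $T_h$ are of the form $a$ or $a'$ and have degree $3$; every $L$-vertex has at most one child and so has degree at most $2$. The parts have sizes $t_1=2\cdot3^h-1$ and $t_2=3^h-1$. Since $t_1+2t_2=4\cdot3^h-3<4\cdot3^h-2=2t_1$, we have $N(T_h)=2t_1-1=4\cdot3^h-3$. There are no vertices of kind (iii), so for every vertex $v$ of $T_h$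
\begin{equation}\label{eq:D2}
D(v)=2c_v-d_v\quad\text{with}\quad c_v\in\{3^k,\,2\cdot3^k:k\ge0\},\quad d_v\in\{1,2\}.
\end{equation}

\begin{example}\label{ex:33}
Take $C=0$ and $h=2$. The tree $T_2$ has $t_1=17$, $t_2=8$ and $N(T_2)=33$. In $G(33,0)$ we have $m=8$, $|X|=17$, $|Y|=16$, $|X_0|=1$, $Y_0=\emptyset$, and the minimum degree is $24=\lfloor3\cdot33/4\rfloor$. Blue components have at most $17<25$ vertices. In a red embedding the $17$ vertices of $L$ do not fit into $Y$, so they fill $X$. Thus $W_0$ is a single $L$-vertex $v$, and $\ell(W_1)=\ell(W_2)=8$. No edge joins $W_1$ to $W_2$, so each component of $T_2-v$ lies in one of the two sets. As $v$ has degree at most $2$, the sets $W_1$ and $W_2$ are exactly the two components of $T_2-v$, and one of them is the subtree below the child $c$ of $v$. So $c$ is an $S$-vertex with $D(c)=8$. By Lemma~\ref{lem:tree}, the $S$-vertices of $T_2$ have $D\in\{2,4,10,16\}$. Hence $G(33,0)$ is not Ramsey for $T_2$.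

The height matters. For $h=1$ we have $N(T_1)=9$ and $m=2$, and $G(9,0)$ does contain a red $T_1$: send $r'$ to $X_0$, send $a'$ to $Y_1$ and $y_2,y_3$ to $X_1$, and send $a$ to $Y_2$ and $r,y_1$ to $X_2$. The number of cuts matters as well. In $T_2$ take the subtree below the vertex with $D=10$ and remove from it the subtree below a vertex with $D=2$. What remains is attached to the rest of $T_2$ by two edges and contains $10-2=8$ vertices of $L$.
\end{example}

The last computation shows what happens for larger $C$: more vertices in $W_0$ allow more cuts, and $\ell(W_1)$ becomes a signed sum of several values $D(v)$. We have to bound the number of terms from above in terms of $C$, and from below in terms of $h$.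

\section{From cuts to signed sums of powers of 3}\label{sec:count}

The first lemma bounds the number of terms from above. This is where the bound on the degrees of the tree is used: a deleted vertex accounts for as many terms as it has neighbors.

\begin{lemma}\label{lem:cut}
Let $T$ be a rooted tree with parts $L,S$, and let $W_0,W_1,W_2$ be a partition of $V(T)$ with no edge between $W_1$ and $W_2$. Then there are numbers $\varepsilon_v\in\{-1,0,1\}$, at most $1+\sum_{u\in W_0}\deg(u)$ of them nonzero, such that
\[
\ell(W_1)=\sum_{v\in V(T)}\varepsilon_vD(v).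
\]
\end{lemma}

\begin{proof}
Let $\chi$ be the indicator function of $W_1$, and let $v^-$ denote the parent of a non-root vertex $v$. Put $\varepsilon_v=\chi(v)-\chi(v^-)$ for non-root $v$, and $\varepsilon_v=\chi(v)$ for the root. For every vertex $v$, the difference $D(v)-\sum_{c:\,c^-=v}D(c)$ equals $1$ if $v\in L$ and $0$ otherwise. Multiply by $\chi(v)$ and sum over $v$:
\[
\ell(W_1)=\sum_v\chi(v)D(v)-\sum_{c\ \text{non-root}}\chi(c^-)D(c)=\sum_v\varepsilon_vD(v).
\]
If $v$ is not the root and $\varepsilon_v\ne0$, then the edge $vv^-$ has exactly one end in $W_1$. Its other end is not in $W_2$, so it is in $W_0$. Distinct vertices $v$ give distinct edges $vv^-$, and at most $\sum_{u\in W_0}\deg(u)$ edges meet $W_0$. The root accounts for the remaining term.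
\end{proof}

For the lower bound we measure how many powers of $3$ it takes to write an integer. Let the \emph{weight} $w(x)$ of an integer $x$ be the least number of terms in a representation of $x$ as a sum of terms $\pm3^k$ with $k\ge0$, repetitions allowed; the empty sum gives $w(0)=0$. Concatenating representations, changing all signs, and using only terms $\pm1$, we get
\begin{equation}\label{eq:w}
w(x+y)\le w(x)+w(y),\qquad w(-x)=w(x),\qquad w(x)\le|x| .
\end{equation}
The number we have to pay is, up to a small error,
\[
x_h=\frac{3^h-1}{2}=1+3+\dots+3^{h-1}.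
\]

\begin{lemma}\label{lem:weight}
Let $h,q\ge0$ be integers.
\begin{enumerate}
\item[(a)] If $|x|\le x_q$, then $w(x)\le q$.
\item[(b)] $w(x_h)\ge h$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) This is the balanced ternary expansion. The integer $x+x_q$ lies in $[0,3^q-1]$, so $x+x_q=\sum_{k<q}e_k3^k$ with digits $e_k\in\{0,1,2\}$, and $x=\sum_{k<q}(e_k-1)3^k$ has at most $q$ nonzero terms.

(b) We use induction on $h$; the case $h=0$ is trivial. Let $h\ge1$ and write $x_h$ as a sum of $p$ signed powers of $3$, of which $p_+$ are equal to $+1$ and $p_-$ are equal to $-1$. The plan is to remove these terms, divide by $3$, and repair the result to a representation of $x_{h-1}$ with at most $p-1$ terms. Put $s=p_+-p_-$. All other terms are divisible by $3$ and $x_h=3x_{h-1}+1$, so $s\equiv1\pmod3$. The other $p-p_+-p_-$ terms sum to $3x_{h-1}+1-s$; divided by $3$ they are signed powers of $3$ with sum $x_{h-1}-(s-1)/3$. Adding $|s-1|/3$ terms $\pm1$ gives a representation of $x_{h-1}$, so by induction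
\[
p-(p_++p_-)+\frac{|s-1|}3\ge h-1 .
\]
It remains to show that $p_++p_-\ge1+|s-1|/3$. We have $p_++p_-\ge|s|$, and $s\notin\{0,-1\}$ because $s\equiv1\pmod 3$. If $s=1$, the inequality reads $p_++p_-\ge1$ and holds. If $|s|\ge2$, then $1+|s-1|/3\le(|s|+4)/3\le|s|$.
\end{proof}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

Let $T=T_h$ and $n=N(T_h)=4\cdot3^h-3$. The degrees and the sizes of the parts of $T_h$ were computed after Lemma~\ref{lem:tree}. Since $n=4(3^h-1)+1$, we have $\lceil n/4\rceil=3^h$ and
\[
m=3^h-1-C\ge h+1-C\ge1 .
\]
Let $G=G(n,C)$. As $n=2t_1-1$, we have $|X|=t_1$ and $|Y|=t_1-1$, and therefore $|X_0|=t_1-2m=2C+1$ and $|Y_0|=2C$. By Lemma~\ref{lem:host}, $\delta(G)=\lfloor3n/4\rfloor+C$, and blue components have at most $t_1<t_1+t_2$ vertices, so there is no blue $T$.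

Suppose that $\varphi$ is a red embedding of $T$, and let $W_0,W_1,W_2$ be as in Lemma~\ref{lem:host}(c). The part $L$ is mapped into $X$ or into $Y$. It has $t_1>|Y|$ vertices, so it is mapped into $X$, and bijectively because $|X|=t_1$. Consequently $\ell(W_1)=|X_1|=m$ exactly, and $W_0$ consists of exactly $2C+1$ vertices of $L$, each of degree at most $2$, and at most $2C$ vertices of $S$, each of degree $3$. The degrees in $W_0$ sum to at most $2(2C+1)+3\cdot2C=10C+2$. By Lemma~\ref{lem:cut}, $m=\sum_v\varepsilon_vD(v)$ with at most $10C+3$ nonzero coefficients $\varepsilon_v\in\{\pm1\}$.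

We separate the powers of $3$ from the small corrections in \eqref{eq:D2}. Put $A=\sum_v\varepsilon_vc_v$ and $E=\sum_v\varepsilon_vd_v$, so that $m=2A-E$. Each $c_v$ is $3^k$ or $3^k+3^k$ and has weight at most $2$, and each $d_v$ is $1$ or $2$. Hence, by \eqref{eq:w},
\[
w(A)\le20C+6,\qquad|E|\le20C+6 .
\]
From $2A=m+E=3^h-1-C+E$ we obtain $x_h=A-e$ with $e=(E-C)/2$. The number $e=A-x_h$ is an integer, and $|e|\le(21C+6)/2$. Lemma~\ref{lem:weight}(b) and \eqref{eq:w} now give
\[
h\le w(x_h)\le w(A)+w(e)\le20C+6+\tfrac{21}2C+3<31C+10 ,
\]
which contradicts the hypothesis $h\ge31C+10$. So there is no red $T$ either. \qed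

\section{Other ratios and extra vertices}\label{sec:robust}

Two things change in Theorem~\ref{thm:robust}. The ratio $t_1/t_2$ is prescribed, and this is arranged by the choice of the seed: by Lemma~\ref{lem:tree} the ratio tends to $\sigma/\tau$, while the powers of $3$ come from the recursion and do not depend on the seed. Further, $G$ has $j=n-N(T)$ extra vertices, so $\ell(W_1)$ is known only up to an error of about $j/4$, which is linear in $n$. The bound $w(e)\le|e|$ is then useless, and Lemma~\ref{lem:weight}(a) takes its place: an error of size below $3^q/2$ has weight at most $q$, so it can absorb only the lowest $q$ of the $h$ terms of $x_h$. The remaining $h-q$ terms must still be paid for by cuts, and $h-q$ can be made larger than any given constant at the price of a smaller $\gamma$.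

\begin{lemma}\label{lem:seed}
Let $\Delta\ge3$, $\alpha\in[2,\Delta-1]$ and $\varepsilon>0$. There is a rooted tree $F$ with $\Delta(F)\le\Delta$, whose root is a leaf, such that the numbers $\sigma,\tau$ of Lemma~\ref{lem:tree} satisfy $2\tau\le\sigma\le\Delta\tau$ and $|\sigma/\tau-\alpha|<\varepsilon$.
\end{lemma}

\begin{proof}
Let $u\ge1$ be an integer with $\Delta/(u+1)<\varepsilon$. Take a path $b_1v_1b_2v_2\cdots v_{u-1}b_u$ and attach new leaves to the vertices $b_i$, keeping all degrees at most $\Delta$. Each of the $2(u-1)$ edges of the path has one end among the $b_i$, so any number of leaves from $0$ to $\Delta u-2(u-1)$ can be attached. The parts are $S=\{b_1,\dots,b_u\}$ and the set $L$ of the $v_i$ and the new leaves, so $|L|$ can be any integer from $u-1$ to $(\Delta-1)u+1$. We use only the values $|L|\ge2u+1$. Then there are at least $u+2$ new leaves, and we take one of them as the root. Now $\tau=u+1$, and $\sigma=|L|+1$ can be any integer with $2\tau=2u+2\le\sigma\le(\Delta-1)u+2$; note that $(\Delta-1)u+2\le\Delta\tau$. The available ratios $\sigma/\tau$ start at $2$, increase in steps of $1/(u+1)$,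 and end at $\Delta-1-(\Delta-3)/(u+1)$. One of them is within $\Delta/(u+1)<\varepsilon$ of $\alpha$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:robust}]
\emph{Parameters.} Put
\[
M=1+\Delta(4C+4),\qquad\gamma=\tfrac12\,3^{-2M-1}.
\]
The number $M$ will bound the number of cuts; both $M$ and $\gamma$ depend only on $\Delta$ and $C$. Let $F$ be the seed from Lemma~\ref{lem:seed}, let $T=B_h$, and put $q=h-2M-1$. We take $h$ so large that
\begin{equation}\label{eq:large}
3^q\ge4M+2C+8\qquad\text{and}\qquad\Bigl|\frac{\sigma3^h-1}{\tau3^h-1}-\alpha\Bigr|<\varepsilon .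
\end{equation}
The second condition holds for large $h$ because the fraction tends to $\sigma/\tau$. Different values of $h$ give different trees, so it suffices to show that $T$ has the required properties.

\emph{The tree.} The vertices $r,a,r',a'$ added by the recursion have degree at most $3\le\Delta$, the root of a copy of $F$ has degree $2$ in $T$, and the other vertices of a copy of $F$ keep their degrees. So $\Delta(T)\le\Delta$. By Lemma~\ref{lem:tree}, $|L|=\sigma3^h-1$ and $|S|=\tau3^h-1$, and $|L|-2|S|=(\sigma-2\tau)3^h+1\ge1$. Thus $t_1=|L|$, $t_2=|S|$, $t_1>2t_2$ and $N(T)=2t_1-1$. Lemma~\ref{lem:tree} also gives, for every vertex $v$,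
\begin{equation}\label{eq:Dsigma}
D(v)=\sigma c_v-d_v\quad\text{with}\quad c_v\in\{0,\,3^k,\,2\cdot3^k:k\ge0\},\quad|d_v|\le\sigma :
\end{equation}
in cases (i) and (ii) we have $d_v\in\{1,2\}$ and $\sigma\ge2$, and in case (iii) we take $c_v=0$ and $d_v=-D(v)$.

\emph{The graph.} Let $n=2t_1-1+j$ with $0\le j\le\gamma(2t_1-1)$. Then $j\le2\gamma\sigma3^h=\sigma3^q$. Since $n\ge2\sigma 3^h-3\ge4\cdot3^h-3$, we have $m=\lceil n/4\rceil-1-C\ge3^h-1-C\ge1$ by \eqref{eq:large}. So $G=G(n,C)$ is defined, and $\delta(G)=\lfloor3n/4\rfloor+C$ by Lemma~\ref{lem:host}(a).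

\emph{No blue $T$.} Blue components have at most $\lceil n/2\rceil\le t_1+j/2$ vertices, so it suffices to show $j/2<t_2$. Since $\sigma\le\Delta\tau$ and $3^{2M+1}>M>\Delta$,
\[
\frac j2\le\frac{\sigma3^{h}}{2\cdot3^{2M+1}}<\frac{\tau3^h}2\le\tau3^h-1=t_2 .
\]

\emph{No red $T$.} Let $\varphi$ be a red embedding and let $W_0,W_1,W_2$ be as in Lemma~\ref{lem:host}(c). This time $L$ may go to either side and need not fill it, so we use the inequalities of that lemma. From $t_1=\ell(W_0)+\ell(W_1)+\ell(W_2)$ we get $t_1-2C-2-m\le\ell(W_1)\le m$. Moreover,
\[
m\le\frac{n+3}4-1-C=\frac{t_1}2-\frac12+\frac j4-C .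
\]
Inserting this on both sides gives $-\frac j4-C-\frac32\le\ell(W_1)-\frac{t_1}2\le\frac j4-C-\frac12$, and since $t_1/2=\sigma3^h/2-1/2$,
\[
\Bigl|\ell(W_1)-\frac{\sigma3^h}2\Bigr|\le\frac j4+C+2 .
\]
By Lemma~\ref{lem:cut}, $\ell(W_1)=\sum_v\varepsilon_vD(v)$ with at most $1+\Delta|W_0|\le M$ nonzero coefficients $\varepsilon_v\in\{\pm1\}$. By \eqref{eq:Dsigma}, $\ell(W_1)=\sigma A-E$, where $A=\sum_v\varepsilon_vc_v$ has $w(A)\le2M$ and $E=\sum_v\varepsilon_vd_v$ has $|E|\le\sigma M$. Dividing by $\sigma\ge2$ and using $j\le\sigma3^q$, we find
\[
\Bigl|A-\frac{3^h}2\Bigr|\le M+\frac{C+2}\sigma+\frac j{4\sigma}\le M+\frac C2+1+\frac{3^q}4 .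
\]
The integer $e=A-x_h=A-3^h/2+1/2$ therefore satisfies
\[
|e|\le M+\frac C2+\frac32+\frac{3^q}4\le\frac{3^q-1}2=x_q ,
\]
where the second inequality is the first condition in \eqref{eq:large}. Lemma~\ref{lem:weight} gives $w(e)\le q$ and
\[
h\le w(x_h)\le w(A)+w(e)\le2M+q=h-1 ,
\]
a contradiction. Hence $G$ is not Ramsey for $T$.
\end{proof}

\section{Paths}\label{sec:paths}

The recursion of Section~\ref{sec:trees} needs vertices of degree $3$. A tree of maximum degree $2$ is a path, and for paths a constant suffices. We use two theorems on cycles. The first finds long monochromatic cycles under a minimum degree condition of the kind we have.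

\begin{theorem}[Balogh, Kostochka, Lavrov and Liu \cite{BKLL}]\label{thm:BKLL}
There is $n_1$ such that the following holds. Let $n=3s+r\ge n_1$ with $r\in\{0,1,2\}$, and let $G$ be a graph with $|G|=n$ and $\delta(G)\ge(3n-1)/4$. Then in every $2$-edge-coloring of $G$ either there are cycles of all lengths $3,4,\dots,2s+r$ of the same color, or there are cycles of all even lengths $4,6,\dots,2s+2$ of the same color.
\end{theorem}

For paths with an odd number of vertices this falls one vertex short in one case. The missing vertex is supplied by the second theorem, which finds a cycle through all vertices of the smaller class of a dense bipartite graph.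

\begin{theorem}[Jackson \cite{Jackson}]\label{thm:Jackson}
If a bipartite graph has classes $\mathcal A,\mathcal B$ with $2\le|\mathcal A|\le k\le|\mathcal B|\le2k-2$ and every vertex of $\mathcal A$ has degree at least $k$, then it has a cycle of length $2|\mathcal A|$.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
For $\Delta\ge3$ the constant does not exist, by Corollary~\ref{cor:log}. For $\Delta\le1$ any constant works, because a tree with $t_2\ge2$ has at least four vertices and hence a vertex of degree at least $2$.

Let $\Delta=2$, so that $T$ is a path. We show that $C_2=\max\{n_1,20\}$ works. Let $G$ be a graph with $n=|G|=N(T)$ and $\delta(G)\ge\lfloor3n/4\rfloor+C_2$, and fix a blue/red coloring. Since $\delta(G)\le n-1$, we have $n>C_2\ge n_1$. Also $\delta(G)\ge(3n-3)/4+20\ge(3n-1)/4$, so Theorem~\ref{thm:BKLL} applies.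

\emph{$T$ has $2t$ vertices.} Then $t_1=t_2=t$ and $n=3t-1=3(t-1)+2$. With $s=t-1$ and $r=2$ we have $2s+r=2s+2=2t$, so either alternative gives a monochromatic cycle of length $2t$. Deleting one of its edges leaves a copy of $T$.

\emph{$T$ has $2t+1$ vertices.} Then $t_1=t+1$, $t_2=t$ and $n=\max\{3t+1,2t+2\}-1=3t$, and $t\ge7$ because $n>20$. Here $s=t$ and $r=0$. The second alternative gives a monochromatic cycle of length $2t+2$, which contains $T$. So assume the first: there is a monochromatic cycle $Q$ of length $2t$, say red. Let $O=V(G)\setminus V(Q)$, so $|O|=t$. If some edge from a vertex $o\in O$ to $Q$ is red, then starting at $o$, following this edge and going around $Q$ gives a red path on $2t+1$ vertices.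

Otherwise every edge of $G$ between $O$ and $V(Q)$ is blue, and we look for the path in the bipartite graph formed by these edges. The number of vertices other than $o$ that are not adjacent to a given $o\in O$ is at most
\[
3t-1-\delta(G)\le3t-1-\frac{9t-3}4-C_2\le\frac{3t}4-C_2 .
\]
So $o$ has at least $2t-3t/4+C_2\ge5t/4+2$ blue neighbors in $V(Q)$. Let $k=\lceil5t/4\rceil+1\le5t/4+2$. Then $t\le k$; next $k\le 2t$, because $5t/4+2\le2t$ for $t\ge3$; and $2t\le2\lceil5t/4\rceil=2k-2$. Theorem~\ref{thm:Jackson} with $\mathcal A=O$ and $\mathcal B=V(Q)$ gives a blue cycle $Q'$ of length $2t$, which contains all of $O$ and exactly $t$ vertices of $Q$. A vertex $o\in O$ has more than $t$ blue neighbors in $V(Q)$, so one of them, say $z$, is not on $Q'$. Starting at $z$, stepping to $o$ and going around $Q'$ gives a blue path on $2t+1$ vertices.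
\end{proof}

\begin{thebibliography}{9}

\bibitem{BKLL}
Balogh, Kostochka, Lavrov and Liu,
\emph{Monochromatic paths and cycles in 2-edge-coloured graphs with large minimum degree},
Combin. Probab. Comput. 31 (2022).

\bibitem{Jackson}
Jackson,
\emph{Cycles in bipartite graphs},
J. Combin. Theory Ser. B 30 (1981).

\bibitem{KPS}
Jasmin Katz, Mat\'ias Pavez-Sign\'e and Jozef Skokan,
\emph{A degree version of the Burr-Erd\H{o}s conjecture on trees},
arXiv:2606.02389 (2026).

\end{thebibliography}
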